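\title{Degree powers of minimally $t$-connected and minimally $t$-edge-connected graphs}

\begin{abstract}
For a graph $G$ and $p>1$ let $e_p(G)$ be the sum of the $p$-th powers of the degrees of $G$. We prove that for every integer $t\ge2$ and every real $p>1$ the complete bipartite graph $K_{t,n-t}$ is the unique maximizer of $e_p$ among minimally $t$-connected graphs on $n$ vertices, and among minimally $t$-edge-connected graphs on $n$ vertices, once $n\ge f(p,t)$; for $p\ge2$ one may take $f(p,t)=(5p+1)t$. This answers a question of Chang, Chen and Zhang. For integers $p\ge2$ the order $pt$ of the threshold is best possible, for all $t\ge2$ in the edge version and for all $t\ge3$ in the vertex version. For minimally $2$-connected graphs the optimal threshold is $4$ for every $p$. The proof is a convexity argument organized by the number of vertices of degree more than $(n+t)/2$.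
\end{abstract}

\section{Introduction}

Graphs are finite, undirected and simple unless called multigraphs. We write $d(v)$ for the degree of a vertex $v$, $N(v)$ for its set of neighbors, $\Delta(G)$ for the maximum degree and $e(G)$ for the number of edges. For $p>1$ the \emph{degree power} of $G$ is
\[
e_p(G)=\sum_{v\in V(G)}d(v)^p .
\]
At $p=1$ this sum is $2e(G)$. For $p>1$ the function $d\mapsto d^p$ is strictly convex, so $e_p$ measures both how many edges there are and how unevenly their ends are distributed.

A graph $G$ is \emph{$t$-connected} if it has at least $t+1$ vertices and $G-S$ is connected for every set $S$ of at most $t-1$ vertices. For $\emptyset\ne X\subsetneq V(G)$, the \emph{edge cut} $\partial_G(X)$ is the set of edges with exactly one end in $X$, and $G$ is \emph{$t$-edge-connected} if it has at least two vertices and every edge cut has at least $t$ edges. A graph is \emph{minimally} $t$-connected (minimally $t$-edge-connected) if it is $t$-connected ($t$-edge-connected) but loses this property when any one edge is deleted. The following question was posed by Chang, Chen and Zhang~\cite{CCZ}.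

\begin{quote}
Let $p>1$ and $t\ge2$ be integers. Is there a number $f(p,t)$ such that every minimally $t$-connected graph $G$ with $n\ge f(p,t)$ vertices satisfies $e_p(G)\le e_p(K_{t,n-t})$, with equality if and only if $G\cong K_{t,n-t}$? Is the same true for minimally $t$-edge-connected graphs?
\end{quote}

The guess $K_{t,n-t}$ comes from a count. In both classes every degree is at least $t$, and minimality keeps the number of edges below $tn$. So the amounts by which the degrees exceed $t$ add up to less than $tn$, and each of them is less than $n$. Convexity rewards concentration: about $t$ vertices of degree close to $n$, and all others of degree $t$. Two vertices with many common neighbors cannot be adjacent, since the edge between them would be redundant. Hence $t$ such vertices have degree at most $n-t$, and $K_{t,n-t}$ attains this. The count does not decide between $t$ vertices of degree $n-t$ and $s<t$ vertices of the larger degree $n-s$, and it is this competition that makes a threshold necessary.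

For fixed $p$ and $t$ we say that the \emph{vertex version} (\emph{edge version}) \emph{holds at $n$} if the inequality above, with its equality case, holds for all minimally $t$-connected (minimally $t$-edge-connected) graphs on $n$ vertices. A number $f$ is a \emph{valid threshold} if the version in question holds at every $n\ge f$. Since $f$ is valid exactly when $\lceil f\rceil$ is, thresholds may be taken to be integers. The answer to both questions is yes, and $p$ need not be an integer.

\begin{theorem}\label{thm:main}
Let $t\ge2$ be an integer, let $p>1$ be real, and put
\[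
f(p,t)=(5p+1)\,t\quad\text{if }p\ge2,\qquad f(p,t)=t+\frac{12t}{p-1}\quad\text{if }1<p<2 .
\]
If $G$ is minimally $t$-connected or minimally $t$-edge-connected with $n\ge f(p,t)$ vertices, then $e_p(G)\le e_p(K_{t,n-t})$, with equality if and only if $G\cong K_{t,n-t}$.
\end{theorem}

\begin{theorem}\label{thm:lower}
Let $p\ge2$ be an integer.
\begin{itemize}
\item[(a)] For $t\ge2$ the edge version fails at every $n$ such that $t-1\le n-t\le p(t-1)$ and $n-t$ is odd. Hence every valid integer threshold is at least $t+p(t-1)$.
\item[(b)] For $t\ge3$ the vertex version fails at $n=t+p(t-2)$. Hence every valid threshold is larger than $t+p(t-2)$.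
\end{itemize}
\end{theorem}

Since $p(t-1)\ge pt/2$ for $t\ge2$, $p(t-2)\ge pt/3$ for $t\ge3$, and $(5p+1)t\le6pt$, the optimal threshold is $\Theta(pt)$ for integers $p\ge2$: in the edge version for all $t\ge2$ and in the vertex version for all $t\ge3$. In the vertex version the dependence on $p$ disappears when no degree exceeds $n-t$, and it disappears altogether when $t=2$.

\begin{theorem}\label{thm:vertex}
Let $p>1$ be real.
\begin{itemize}
\item[(a)] Let $t\ge2$. If $G$ is minimally $t$-connected with $n\ge3t+1$ vertices and $\Delta(G)\le n-t$, then $e_p(G)\le e_p(K_{t,n-t})$, with equality if and only if $G\cong K_{t,n-t}$.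
\item[(b)] For $t=2$ the vertex version holds at every $n\ge4$ and fails at $n=3$. Thus the optimal threshold is exactly $4$ for every $p$.
\end{itemize}
\end{theorem}

Section~\ref{sec:convex} isolates the convexity argument and the two conditions it needs. Section~\ref{sec:lower} shows how one of them fails and proves Theorem~\ref{thm:lower}. Section~\ref{sec:structure} contains the graph theory; its only outside ingredient is a theorem of Mader~\cite{Mader}, used for the vertex version alone. Sections~\ref{sec:many} and~\ref{sec:few} prove Theorem~\ref{thm:main}, and Section~\ref{sec:vertex} proves Theorem~\ref{thm:vertex}.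

\section{Excess degrees and convexity}\label{sec:convex}

In a $t$-connected or $t$-edge-connected graph every degree is at least $t$. In the first case, deleting the neighbors of a vertex $v$ of degree at most $t-1$ would separate $v$ from the remaining vertices, of which there is at least one; in the second case $d(v)=|\partial_G(\{v\})|$. This gives a test for minimality that covers all our examples: \emph{if $G$ is $t$-connected ($t$-edge-connected) and every edge has an end of degree $t$, then $G$ is minimally $t$-connected (minimally $t$-edge-connected)}, because deleting an edge creates a vertex of degree $t-1$.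

For $n\ge2t$ the graph $K_{t,n-t}$ lies in both classes. Deleting at most $t-1$ vertices leaves a vertex in each part, hence a connected graph; so $K_{t,n-t}$ is $t$-connected and, by the textbook fact that $t$-connected graphs are $t$-edge-connected, also $t$-edge-connected. Every edge has an end in the part of size $n-t$, whose vertices have degree $t$.

Since the first $t$ units of every degree are forced, we measure degrees from $t$. Let $G$ have $n>2t$ vertices, all of degree at least $t$. The \emph{excess} of $v$ is $x_v=d(v)-t\ge0$, and we put
\[
g(x)=(t+x)^p-t^p\qquad(x\ge0).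
\]
The function $g$ is increasing, strictly convex because $p>1$, and $g(0)=0$. In $K_{t,n-t}$ exactly $t$ vertices have nonzero excess, equal to $n-2t$. Therefore
\begin{equation}\label{eq:normal}
e_p(G)-e_p(K_{t,n-t})=\sum_v g(x_v)-t\,g(n-2t),\qquad \sum_v x_v=2e(G)-tn .
\end{equation}
We say that $G$ has the \emph{bipartite degree pattern} if $t$ of its vertices have degree $n-t$ and the other $n-t$ vertices have degree $t$.

\begin{lemma}\label{lem:chord}
Let $t\ge1$, $p>1$, and let $G$ be a graph on $n>2t$ vertices.
\begin{itemize}
\item[(i)] If $t\le d(v)\le n-t$ for all $v$ and $e(G)\le t(n-t)$, then $e_p(G)\le e_p(K_{t,n-t})$, with equality only if $G$ has the bipartite degree pattern.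
\item[(ii)] If $G$ has the bipartite degree pattern and the $t$ vertices of degree $n-t$ are pairwise nonadjacent, then $G\cong K_{t,n-t}$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Put $M=n-2t>0$. Then $0\le x_v\le M$ for all $v$, and $\sum_vx_v\le2t(n-t)-tn=tM$. A strictly convex function lies below its chord, so $g(x)\le\frac{x}{M}g(M)$ on $[0,M]$, strictly for $0<x<M$. Hence
\[
\sum_vg(x_v)\le\frac{g(M)}{M}\sum_vx_v\le t\,g(M),
\]
and \eqref{eq:normal} gives the inequality. Equality forces $x_v\in\{0,M\}$ for all $v$ and $\sum_vx_v=tM$, so exactly $t$ vertices have excess $M$.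

(ii) Each of the $t$ vertices of degree $n-t$ is adjacent to all of the other $n-t$ vertices. These receive $t$ edges each in this way and have no further edges.
\end{proof}

\begin{example}
For $t=1$ the lemma settles everything. The minimally $1$-edge-connected graphs are the trees with at least two vertices. A tree on $n\ge3$ vertices has degrees between $1$ and $n-1$ and has $n-1=t(n-t)$ edges, so the star $K_{1,n-1}$ is the unique maximizer of $e_p$. At $p=1$ all trees on $n$ vertices tie, so uniqueness needs $p>1$.
\end{example}

For $t\ge2$ neither upper bound in Lemma~\ref{lem:chord}(i) is automatic. The bound on the number of edges has to be proved, and the bound $\Delta(G)\le n-t$ can be false.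

\section{Competitors with fewer vertices of large degree}\label{sec:lower}

Write $b=n-t$, so that $e_p(K_{t,n-t})=tb^p+bt^p$. The \emph{join} of two disjoint graphs is their union together with all edges between them. To beat $K_{t,b}$, move $\sigma$ vertices from the small part to the large part. The $t-\sigma$ vertices that remain in the small part have degree $b+\sigma$, and each vertex of the large part has lost $\sigma$ neighbors, which we restore by placing a $\sigma$-regular graph on the large part. The leading term changes from $tb^p$ to $(t-\sigma)(b+\sigma)^p$. By Bernoulli's inequality $(1+x)^p\ge1+px$ for $x\ge0$,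
\begin{equation}\label{eq:bernoulli}
(t-\sigma)(b+\sigma)^p\ge(t-\sigma)\Bigl(1+\frac{p\sigma}{b}\Bigr)b^p\ge tb^p\qquad\text{if }b\le p(t-\sigma).
\end{equation}
The other term grows from $bt^p$ to $(b+\sigma)t^p$. So the new graph has strictly larger degree power whenever $b\le p(t-\sigma)$, and it only remains to see that it lies in the class.

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
(a) Take $\sigma=1$. Let $b$ be odd with $t-1\le b\le p(t-1)$, and let $G$ be the join of an independent set $I$ of size $t-1$ with a perfect matching on a set $Q$ of size $b+1$. (For $t=2$ these are triangles with one common vertex.) Then $G$ has $t+b$ vertices, the vertices of $Q$ have degree $t$, and every edge has an end in $Q$. So $G$ is minimally $t$-edge-connected once we show that every edge cut has at least $t$ edges.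

Let $X$ and $Y$ be nonempty sets partitioning $V(G)$, and put $i=|I\cap X|$, $j=|I\cap Y|$, $a=|Q\cap X|$, $c=|Q\cap Y|$. Counting edges between $I$ and $Q$, we get $|\partial_G(X)|\ge ic+ja$.
\begin{itemize}
\item Suppose $I$ lies on one side, say $j=0$. Then $i=t-1$ and $c\ge1$. If $c=1$, then $Y$ is one vertex of $Q$ and the cut has $t$ edges. If $c\ge2$, the cut has at least $2(t-1)\ge t$ edges.
\item Suppose $i,j\ge1$ and $Q$ lies on one side, say $a=0$. Then the cut has at least $ic\ge b+1\ge t$ edges.
\item Suppose $i,j,a,c\ge1$. Then $t-1=i+j\ge2$, so $a+c=b+1\ge t\ge3$, and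
\[
ic+ja=(t-1)+i(c-1)+j(a-1)\ge(t-1)+(a+c-2)\ge t .
\]
\end{itemize}
By \eqref{eq:bernoulli},
\[
e_p(G)=(t-1)(b+1)^p+(b+1)t^p\ge tb^p+(b+1)t^p>e_p(K_{t,n-t}),
\]
so the edge version fails at $n=t+b$. One of the numbers $p(t-1)$ and $p(t-1)-1$ is odd, and both are at least $2(t-1)-1\ge t-1$. Hence the edge version fails at some $n\ge t+p(t-1)-1$, and a valid integer threshold exceeds this $n$.

(b) The graph in (a) does not serve here: deleting the $t-1$ vertices of $I$ leaves the matching, which is disconnected when $|Q|\ge4$. We take $\sigma=2$ instead. Let $t\ge3$ and $b=p(t-2)$, and let $G$ be the join of an independent set $I$ of size $t-2$ with a cycle $C$ of length $b+2\ge2t-2\ge t+1$. (For $t=3$ this is a wheel.) Again $G$ has $n=t+b$ vertices. Delete a set $S$ of at most $t-1$ vertices. Some vertex of $C$ remains. If some vertex of $I$ remains too, the remaining graph contains a spanning complete bipartite graph with both parts nonempty and is connected. Otherwise $S\supseteq I$, so $S$ contains at most one vertex of $C$, and a cycle or a path remains. Thus $G$ is $t$-connected. Every edge has an end in $C$, of degree $t$, so $G$ is minimally $t$-connected.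 By \eqref{eq:bernoulli},
\[
e_p(G)=(t-2)(b+2)^p+(b+2)t^p\ge tb^p+(b+2)t^p>e_p(K_{t,n-t}).\qedhere
\]
\end{proof}

These graphs exist for arbitrarily large $n$ and have maximum degree larger than $n-t$. A proof of Theorem~\ref{thm:main} must therefore compare them, and everything between them and $K_{t,n-t}$, by a quantitative estimate.

\section{Common neighbors and edge counts}\label{sec:structure}

In this section $t\ge2$ and $G$ is minimally $t$-connected or minimally $t$-edge-connected on $n$ vertices. Minimality is used through a small separator attached to each edge.

\begin{lemma}\label{lem:witness}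
Let $uv$ be an edge of $G$.
\begin{itemize}
\item[(i)] If $G$ is minimally $t$-edge-connected, then $uv$ lies in an edge cut of $G$ with exactly $t$ edges.
\item[(ii)] If $G$ is minimally $t$-connected, then there is a set $S\subseteq V(G)\setminus\{u,v\}$ with $|S|\le t-1$ that meets every $u$--$v$ path of $G-uv$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) There is an $X$ with $|\partial_{G-uv}(X)|\le t-1$, while $|\partial_G(X)|\ge t$. The two cuts differ at most in $uv$, so $uv\in\partial_G(X)$ and $|\partial_G(X)|=t$.

(ii) The graph $G-uv$ has at least $t+1$ vertices and is not $t$-connected, so $G-uv-S$ is disconnected for some $S$ with $|S|\le t-1$. As $G-S$ is connected, restoring the edge $uv$ must join two components of $G-uv-S$. Thus $u,v\notin S$, and $u$ and $v$ lie in different components of $G-uv-S$.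
\end{proof}

\begin{lemma}\label{lem:common}
Two adjacent vertices of $G$ have at most $t-1$ common neighbors.
\end{lemma}

\begin{proof}
Let $u,v$ be adjacent. Each common neighbor $w$ gives a path $uwv$ in $G-uv$, and these paths share no edge and no inner vertex. In the edge version, the cut of Lemma~\ref{lem:witness}(i) separates $u$ from $v$, so it contains $uv$ and one edge of each path; hence there are at most $t-1$ paths. In the vertex version, the set $S$ of Lemma~\ref{lem:witness}(ii) contains every common neighbor.
\end{proof}

The bound is attained by two matched vertices in the graph of Theorem~\ref{thm:lower}(a).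

We turn to the number of edges. For the vertex version we use the following theorem.

\begin{theorem}[Mader~\cite{Mader}]\label{thm:mader}
Every cycle of a minimally $t$-connected graph contains a vertex of degree $t$.
\end{theorem}

Equivalently, the set $W$ of vertices of degree greater than $t$ induces a forest. Let $G$ be minimally $t$-connected and $m=|W|\ge1$. An edge not inside $W$ has an end among the $n-m$ vertices of degree $t$, and a forest on $m$ vertices has at most $m-1$ edges, so
\begin{equation}\label{eq:mader}
e(G)\le t(n-m)+m-1 .
\end{equation}

Theorem~\ref{thm:mader} is false for edge-connectivity. Attach a further triangle at each vertex of a triangle: every edge lies on exactly one cycle, so the graph is minimally $2$-edge-connected, but the central triangle has all degrees equal to $4$. For the edge version we count by cuts instead. We allow parallel edges because the count will be applied after a contraction.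

\begin{lemma}\label{lem:multi}
Let $J$ be a loopless multigraph on $q\ge1$ vertices in which every edge lies in an edge cut with at most $t$ edges. Then $e(J)\le t(q-1)$.
\end{lemma}

\begin{proof}
We show $e(J[S])\le t(|S|-1)$ for every nonempty $S\subseteq V(J)$, by induction on $|S|$. This holds if $J[S]$ has no edge, in particular if $|S|=1$. Otherwise take an edge of $J[S]$ and a cut $\partial_J(X)$ with at most $t$ edges that contains it. Then $S\cap X$ and $S\setminus X$ are nonempty, and every edge between them lies in $\partial_J(X)$. By induction,
\[
e(J[S])\le t(|S\cap X|-1)+t(|S\setminus X|-1)+t=t(|S|-1).\qedhere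
\]
\end{proof}

Applied to $G$ itself, this lemma gives $e(G)\le t(n-1)$, hence a total excess of at most $t(n-2)$. That exceeds the total excess $t(n-2t)$ of $K_{t,n-t}$ by $2t(t-1)$: the order is right, but an exact result needs more. The loss has a visible cause. In $K_{t,n-t}$ with $n>2t$ no cut with $t$ edges separates two vertices of the small part, so for the purposes of Lemma~\ref{lem:multi} they act as one vertex. Contracting them gives a star with $n-t+1$ vertices and all edges of multiplicity $t$, for which Lemma~\ref{lem:multi} is tight. Part (ii) of the next lemma makes this saving in general.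

\begin{lemma}\label{lem:edges}
\begin{itemize}
\item[(i)] $e(G)\le t(n-1)$.
\item[(ii)] Let $A$ be an independent set of $s$ vertices, $1\le s\le t$, all of degree greater than $t$, any two of which have at least $t+1$ common neighbors. Then $e(G)\le t(n-s)$.
\end{itemize}
\end{lemma}

\begin{proof}
\emph{Edge version.} By Lemma~\ref{lem:witness}(i) every edge lies in a cut with exactly $t$ edges, and Lemma~\ref{lem:multi} gives (i). For (ii), two vertices of $A$ are joined by $t+1$ edge-disjoint paths of length two, and a cut separating them contains an edge of each. So no cut with $t$ edges separates two vertices of $A$. Contract $A$ to one vertex, keeping parallel edges. Since $A$ is independent, no loop arises and no edge is lost. The resulting multigraph $J$ has $n-s+1$ vertices, and every $t$-edge cut of $G$, having $A$ on one side, is a $t$-edge cut of $J$. By Lemma~\ref{lem:multi}, $e(G)=e(J)\le t(n-s)$.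

\emph{Vertex version.} Let $W$ and $m$ be as in \eqref{eq:mader}. For (i), if $W$ is empty then $e(G)=tn/2\le t(n-1)$; otherwise \eqref{eq:mader} reads $e(G)\le t(n-1)-(t-1)(m-1)\le t(n-1)$. For (ii), we have $A\subseteq W$, so $m\ge s$. If $m=s$, then $W=A$ is independent, every edge has an end of degree $t$, and $e(G)\le t(n-s)$. If $m\ge s+1$, then \eqref{eq:mader} and $s\le t$ give
\[
e(G)\le t(n-s)-(t-1)(m-s)+(s-1)\le t(n-s)-(t-1)+(s-1)\le t(n-s).\qedhere
\]
\end{proof}

In the edge version $t$ common neighbors would not suffice for the contraction: opposite vertices of $C_4$ have two common neighbors, and a cut with two edges separates them.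

\section{Hubs, and the case of at least $t$ hubs}\label{sec:many}

Let $G$ be minimally $t$-connected or minimally $t$-edge-connected on $n\ge3t+1$ vertices. We want a degree condition that forces the hypotheses of Lemma~\ref{lem:edges}(ii). As $|N(u)\cap N(v)|\ge d(u)+d(v)-n$, the condition is the following: a vertex $v$ is a \emph{hub} if $2d(v)\ge n+t+1$. Let $H$ be the set of hubs and put $K=(n-t)/2$.

\begin{lemma}\label{lem:hubs}
\begin{itemize}
\item[(i)] The set $H$ is independent, so every hub has degree at most $n-|H|$.
\item[(ii)] If $1\le s\le\min(t,|H|)$, then $e(G)\le t(n-s)$.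
\item[(iii)] Hubs have excess greater than $K$, and all other vertices have excess at most $K$.
\end{itemize}
\end{lemma}

\begin{proof}
Two hubs have at least $(n+t+1)-n=t+1$ common neighbors, so they are nonadjacent by Lemma~\ref{lem:common}. This is (i). A hub satisfies $x_v\ge\frac{n+t+1}{2}-t>K>0$, and any other vertex satisfies $x_v\le\frac{n+t}{2}-t=K$. This is (iii), and it shows that hubs have degree greater than $t$. Now Lemma~\ref{lem:edges}(ii) applies to any $s$ hubs and gives (ii).
\end{proof}

With $t$ hubs present, both conditions of Lemma~\ref{lem:chord}(i) come for free.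

\begin{proposition}\label{prop:many}
Let $p>1$, $n\ge3t+1$ and $|H|\ge t$. Then $e_p(G)\le e_p(K_{t,n-t})$, with equality if and only if $G\cong K_{t,n-t}$.
\end{proposition}

\begin{proof}
Hubs have degree at most $n-|H|\le n-t$. The other vertices have degree at most $\frac{n+t}{2}\le n-t$, since $n\ge3t$. By Lemma~\ref{lem:hubs}(ii) with $s=t$, $e(G)\le t(n-t)$. Lemma~\ref{lem:chord}(i) gives the inequality, and equality forces the bipartite degree pattern. Since $n\ge3t+1$ means $2(n-t)\ge n+t+1$, the $t$ vertices of degree $n-t$ are hubs, hence pairwise nonadjacent, and Lemma~\ref{lem:chord}(ii) gives $G\cong K_{t,n-t}$.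
\end{proof}

\section{Fewer than $t$ hubs}\label{sec:few}

Now let $s=|H|\le t-1$. The hubs may have degree up to $n-s>n-t$, and the edge bound is only $t(n-s)$, so a single chord is too generous. What helps is the gap at $K$. The $s$ hubs absorb an excess of at most about $sn$. The rest, about $(t-s)n$, must sit on vertices of excess at most $K\approx n/2$, where a unit of excess earns only $g(K)/K$, about $2^{1-p}$ times what it earns on a hub of $K_{t,n-t}$.

\subsection*{The case $t=p=2$}

Here $g(x)=x(x+4)$, the target in \eqref{eq:normal} is $2g(n-4)=2n(n-4)$, and $K=(n-2)/2$. By Lemma~\ref{lem:edges}(i) the total excess is at most $4(n-1)-2n=2(n-2)$. A vertex that is not a hub has $g(x_v)\le(K+4)x_v$, with $K+4=(n+6)/2$.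

If there is no hub, then $\sum_vg(x_v)\le(n+6)(n-2)$, which is about half of the target. It is less than the target when $n^2-12n+12>0$, which holds for $n\ge11$.

If there is one hub $u$, charge every vertex at the rate $K+4$ and add what the hub earns above this rate:
\[
\sum_vg(x_v)\le\bigl(g(x_u)-(K+4)x_u\bigr)+(K+4)\sum_vx_v\le x_u(x_u-K)+(n+6)(n-2).
\]
The surplus $x(x-K)$ increases for $x\ge K$, so the worst case is $x_u=n-3$, a hub adjacent to all other vertices. This gives
\[
\sum_vg(x_v)\le\frac{(n-3)(n-4)}{2}+(n+6)(n-2)=\frac{3n^2+n-12}{2}.
\]
The leading term is $n^2+\frac12n^2$ against $n^2+n^2$: the excess of the missing hub earns half of its value. The bound is below $2n(n-4)$ when $n^2-17n+12>0$, which holds for $n\ge17$.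

\subsection*{The general case}

The same computation works for all $t$ and $p$. After scaling by $b=n-t$ it depends only on $y=t/b$ and reduces to the following inequality, the one place where the value of $f(p,t)$ is used.

\begin{lemma}\label{lem:numeric}
Let $y>0$ satisfy $y\le\frac{1}{5p}$ if $p\ge2$, and $y\le\frac{p-1}{12}$ if $1<p<2$. Then $py<1$ and
\begin{equation}\label{eq:numeric}
1-py>2(1+y)\Bigl(\frac12+y\Bigr)^p .
\end{equation}
\end{lemma}

\begin{proof}
Let $p\ge2$. Then $py\le\frac15$, so the left side is at least $0.8$. Also $y\le0.1$, so the right side is at most $2\cdot1.1\cdot0.6^p\le2.2\cdot0.36=0.792$.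

Let $1<p<2$. Then $y<\frac1{12}$ and $py<\frac16$. The right side equals $2^{1-p}(1+y)(1+2y)^p$, and $\ln(1+x)\le x$ bounds its logarithm by $-(p-1)\ln2+(1+2p)y\le-(p-1)\ln2+5y$. For the left side, $\ln(1-x)\ge-\frac{x}{1-x}$ for $0\le x<1$ gives $\ln(1-py)\ge-\frac65py\ge-2.4y$. It remains to note that $7.4y\le\frac{7.4}{12}(p-1)<0.62(p-1)<(p-1)\ln2$.
\end{proof}

At $y=0$ the inequality \eqref{eq:numeric} reads $1>2^{1-p}$, which is the hypothesis $p>1$; the margin shrinks as $p\to1$, and this is why $f(p,t)$ grows there. The left side vanishes at $y=1/p$, that is at $b=pt$, the scale on which the graphs of Section~\ref{sec:lower} win.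

\begin{proposition}\label{prop:few}
Let $p>1$, $n\ge f(p,t)$ and $|H|\le t-1$. Then $e_p(G)<e_p(K_{t,n-t})$.
\end{proposition}

\begin{proof}
Let $s=|H|$. We charge every vertex at the rate $g(K)/K$ and bound the surplus
\[
h(x)=g(x)-\frac{g(K)}{K}\,x .
\]
The function $h$ is convex with $h(0)=h(K)=0$. Hence $h\le0$ on $[0,K]$, and $h$ is nondecreasing on $[K,\infty)$, because the slope of a chord to the right of $K$ is at least the slope $0$ of the chord over $[0,K]$. By Lemma~\ref{lem:hubs}, $h(x_v)\le0$ if $v\notin H$, while $K<x_v\le n-s-t$ and so $h(x_v)\le h(n-s-t)$ if $v\in H$. Therefore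
\begin{align*}
\sum_vg(x_v)&=\sum_vh(x_v)+\frac{g(K)}{K}\sum_vx_v\\
&\le s\,g(n-s-t)+\frac{g(K)}{K}\Bigl(\sum_vx_v-s(n-s-t)\Bigr).
\end{align*}
The total excess is at most $t(n-2s)$: for $s\ge1$ this follows from $e(G)\le t(n-s)$ in Lemma~\ref{lem:hubs}(ii), and for $s=0$ Lemma~\ref{lem:edges}(i) gives $t(n-2)\le tn$. Since $t(n-2s)-s(n-s-t)=(t-s)(n-s)$, we obtain
\[
\sum_vg(x_v)\le s\,g(n-s-t)+\frac{g(K)}{K}(t-s)(n-s).
\]
By \eqref{eq:normal} it suffices to prove
\begin{equation}\label{eq:goal}
t\,g(n-2t)-s\,g(n-s-t)>\frac{g(K)}{K}(t-s)(n-s).
\end{equation}
The left side is what is lost on the hubs, and the right side is what can be regained on the other vertices. Put $b=n-t$ and $y=t/b$, and let $\sigma=t-s\in\{1,\dots,t\}$ be the number of missing hubs. Then $n-s=b+\sigma$ and $K=b/2$. The hypothesis $n\ge f(p,t)$ says that $b\ge5pt$ if $p\ge2$ and $b\ge12t/(p-1)$ if $1<p<2$, so $y$ satisfies the hypothesis of Lemma~\ref{lem:numeric}.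

\emph{The loss.} The left side of \eqref{eq:goal} equals $tb^p-s(b+\sigma)^p-\sigma t^p$. Each missing hub costs $b^p$, but the $s$ hubs present may have degree $b+\sigma$ rather than $b$, and we must bound this compensation uniformly in $\sigma$. Put $\theta=\sigma/t\in(0,1]$ and $z=py\in(0,1)$, so that $s=t(1-\theta)$ and $p\sigma/b=z\theta$. From $1+x\le e^x$, used for $x=\sigma/b$ and for $x=-z\theta$, we get $(1+\sigma/b)^p\le e^{z\theta}\le1/(1-z\theta)$. Moreover
\[
\bigl(1-(1-z)\theta\bigr)(1-z\theta)=1-\theta+z(1-z)\theta^2\ge1-\theta .
\]
Together these give
\[
s(b+\sigma)^p\le tb^p\,\frac{1-\theta}{1-z\theta}\le tb^p\bigl(1-(1-z)\theta\bigr)=tb^p-(1-z)\sigma b^p .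
\]
Since $t^p=y^pb^p$, the left side of \eqref{eq:goal} is at least $\sigma b^p(1-py-y^p)$.

\emph{The gain.} We have $g(K)=b^p\bigl((\frac12+y)^p-y^p\bigr)$, so the right side of \eqref{eq:goal} equals
\[
2\sigma b^p\Bigl(1+\frac{\sigma}{b}\Bigr)\Bigl(\Bigl(\frac12+y\Bigr)^p-y^p\Bigr)\le\sigma b^p\Bigl(2(1+y)\Bigl(\frac12+y\Bigr)^p-y^p\Bigr),
\]
where we used $\sigma/b\le y$ and $2(1+y)\ge1$.

The terms $-y^p$ in the two bounds cancel, and \eqref{eq:goal} follows from \eqref{eq:numeric}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
In both ranges of $p$ we have $f(p,t)\ge11t\ge3t+1$. If $|H|\ge t$, apply Proposition~\ref{prop:many}. If $|H|\le t-1$, Proposition~\ref{prop:few} gives strict inequality, so $G\not\cong K_{t,n-t}$.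
\end{proof}

\section{The vertex version without dependence on $p$}\label{sec:vertex}

The exponent $p$ entered the threshold only through Proposition~\ref{prop:few}. In the vertex version, inequality \eqref{eq:mader} controls the edges through all vertices of positive excess, hubs or not, so the degree condition of Lemma~\ref{lem:chord}(i) suffices by itself.

\begin{lemma}\label{lem:maxdeg}
Let $p>1$ and let $G$ be minimally $t$-connected with $n>2t$ vertices and $\Delta(G)\le n-t$. Then $e_p(G)\le e_p(K_{t,n-t})$, with equality only if $G$ has the bipartite degree pattern.
\end{lemma}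

\begin{proof}
Let $m$ be the number of vertices of degree greater than $t$. If $m\ge t+1$, then \eqref{eq:mader}, whose right side decreases in $m$, gives $e(G)\le t(n-t-1)+t=t(n-t)$, and Lemma~\ref{lem:chord}(i) applies. If $m\le t$, then at most $t$ of the excesses are nonzero and each is at most $n-2t$. As $g$ is strictly increasing with $g(0)=0$, we get $\sum_vg(x_v)\le t\,g(n-2t)$, with equality only if $t$ vertices have excess $n-2t$ and the others have excess $0$. Now use \eqref{eq:normal}.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:vertex}(a)]
The inequality is Lemma~\ref{lem:maxdeg}. In the case of equality $G$ has the bipartite degree pattern. Two vertices of degree $n-t$ have at least $2(n-t)-n\ge t+1$ common neighbors, so they are nonadjacent by Lemma~\ref{lem:common}, and Lemma~\ref{lem:chord}(ii) gives $G\cong K_{t,n-t}$.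
\end{proof}

For $t\ge3$ the hypothesis on $\Delta(G)$ cannot be dropped: the graph of Theorem~\ref{thm:lower}(b) has maximum degree $n-t+2$, and $n=t+p(t-2)\ge3t+1$ when $p$ is large. For $t=2$ the hypothesis is automatic, for the following reason.

\begin{lemma}\label{lem:triangle}
A minimally $2$-connected graph $G$ with $n\ge4$ vertices has no triangle, and $\Delta(G)\le n-2$.
\end{lemma}

\begin{proof}
Suppose that $T$ is the vertex set of a triangle, and let $D$ be a component of $G-T$. At least two vertices of $T$ have a neighbor in $D$; otherwise deleting at most one vertex of $T$ would separate $D$ from the rest of $T$. Call these two vertices $u,v$ and the third vertex $w$. Since $D$ is connected, there is a $u$--$v$ path with at least one inner vertex and all inner vertices in $D$. This path and $uwv$ are $u$--$v$ paths in $G-uv$ with no common inner vertex, so no set of at most one vertex other than $u,v$ meets both. This contradicts Lemma~\ref{lem:witness}(ii).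

If $d(x)=n-1$, then $G-x$ is connected with at least three vertices, so it has an edge, and this edge forms a triangle with $x$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:vertex}(b)]
Let $G$ be minimally $2$-connected on $n$ vertices. For $n\ge5$, Lemmas~\ref{lem:triangle} and~\ref{lem:maxdeg} give the inequality, and equality forces two vertices $u,v$ of degree $n-2$ and all others of degree $2$. If $u$ and $v$ were adjacent, then $N(u)$ and $N(v)$ would be disjoint because $G$ has no triangle, so $2(n-2)\le n$, that is $n\le4$. Hence $u,v$ are nonadjacent and $G\cong K_{2,n-2}$ by Lemma~\ref{lem:chord}(ii). For $n=4$, Lemma~\ref{lem:triangle} gives $\Delta(G)\le2$, so $G$ is $2$-regular and connected, and $G\cong C_4=K_{2,2}$. For $n=3$, the triangle $K_3$ is minimally $2$-connected and $e_p(K_3)=3\cdot2^p>2+2^p=e_p(K_{2,1})$.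
\end{proof}

Thus for $t=2$ the two versions behave differently: the vertex version has threshold $4$ for every $p$, while in the edge version triangles with a common vertex force a threshold of at least $p+2$ for integers $p\ge2$.

\begin{thebibliography}{9}

\bibitem{CCZ}
Yufei Chang, Xiaodan Chen, Shuting Zhang,
\emph{Extremal results on degree powers in some classes of graphs},
arXiv:2312.07005 (2023).

\bibitem{Mader}
Mader,
\emph{Ecken vom Grad $n$ in minimalen $n$-fach zusammenh\"angenden Graphen},
Arch. Math. 23 (1972) 219--224.

\end{thebibliography}
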